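# Nearly Gorenstein extended Rees algebras of ideals in a two-dimensional regular local ring

## 1. The classification and what it says

Throughout, $(A,\mathfrak m)$ is a two-dimensional regular local ring, $\kappa=A/\mathfrak m$, and $I$ is an $\mathfrak m$-primary ideal. We write $\ell(\cdot)$ for length, $\mu(\cdot)$ for the minimal number of generators, $o(\cdot)$ for the $\mathfrak m$-adic order, $e(\cdot)$ for multiplicity, and $\overline{K}$ for the integral closure of an ideal $K$. A *parameter ideal* is an $\mathfrak m$-primary ideal generated by $2$ elements. The extended Rees algebra of $I$ is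
$$\mathcal R'(I)=A[It,t^{-1}]=\bigoplus_{n\in\mathbb Z}I^nt^n\subseteq A[t,t^{-1}],\qquad I^n=A\ \text{ for } n\le 0 .$$

**Theorem 1.** Assume that $\kappa$ is infinite and that $I$ is not a parameter ideal. If $\mathcal R'(I)$ is nearly Gorenstein, then either $I=\mathfrak m^\ell$ with $\ell\ge 2$, or $I=(x^2,xy,y^N)$ for a regular system of parameters $x,y$ of $A$ and some $N\ge 2$. In particular $I$ is integrally closed.

**Theorem 2.** Let $\kappa$ be arbitrary and let $I$ not be a parameter ideal. Then $\mathcal R'(I)$ is nearly Gorenstein if and only if $I$ is one of the ideals listed in Theorem 1. (In particular $I$ is then integrally closed.) The ring $\mathcal R'(I)$ is never Gorenstein.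

The word "nearly Gorenstein" is defined in Section 2. Informally, the trace ideal of the canonical module of a Cohen–Macaulay ring is the whole ring exactly when the ring is Gorenstein, and nearly Gorenstein means that the trace misses at most the residue field.

The question behind the theorems is this. The ring $\mathcal R'(I)$ is built from the powers of $I$ and nothing in its construction mentions integral closure. Suppose it is nearly Gorenstein. Does that force $I$ to be integrally closed? This is a conjecture in Naoki Endo and Ken-ichi Yoshida, "Nearly Gorenstein blow-up algebras over two-dimensional regular local rings", arXiv:2607.24019 (2026), for $\kappa$ infinite and $I$ not a parameter ideal. From the same paper comes the statement that, for $\kappa$ infinite and $I$ *integrally closed* and not a parameter ideal, $\mathcal R'(I)$ is nearly Gorenstein exactly for the ideals listed above. Theorem 1 reaches the list without assuming that $I$ is integrally closed, so the conjecture is true. The integrally closed case is not used in the proof.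

Two comments on the statement. The two families overlap, since $N=2$ gives $(x^2,xy,y^2)=\mathfrak m^2$. And parameter ideals must be excluded: we shall see in Section 4 that $\mathcal R'(Q)$ is Gorenstein for every parameter ideal $Q$, while $Q=(x^2,y^2)$ is not integrally closed, because $(xy)^2\in Q^2$ and $xy\notin Q$.

## 2. Extended Rees algebras, traces, reductions, infinitely near points

**Graded structure.** Put $\mathfrak N=\mathfrak m\mathcal R'(I)+It\,\mathcal R'(I)+t^{-1}\mathcal R'(I)$. It contains every element of nonzero degree, and its degree-$0$ part is $\mathfrak m$. So every homogeneous element outside $\mathfrak N$ is a unit of $A$, and $\mathfrak N$ is the unique graded maximal ideal. Also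
$$\mathcal R'(I)/t^{-1}\mathcal R'(I)=G(I):=\bigoplus_{n\ge0}I^n/I^{n+1}.$$
For example, if $I=\mathfrak m=(x,y)$, then $\mathcal R'(I)=A[xt,yt,t^{-1}]$ and $G(I)=\kappa[X,Y]$.

If $M$ is a finitely generated graded module with $M_{\mathfrak N}=0$, then $M=0$: the annihilator of a homogeneous $u\in M$ is a homogeneous ideal, and if it were proper it would lie in $\mathfrak N$, so that $u\neq0$ in $M_{\mathfrak N}$. We also use the textbook fact that a Noetherian graded ring with a unique graded maximal ideal $\mathfrak N$ is Cohen–Macaulay if and only if its localization at $\mathfrak N$ is. A graded canonical module is, up to a shift of degrees (which does not affect traces), a finitely generated graded module whose localization at $\mathfrak N$ is the canonical module of the localized ring.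

**Definition (trace ideal).** For a module $M$ over a ring $R$, $\operatorname{tr}_R(M)=\sum_{\varphi\in\operatorname{Hom}_R(M,R)}\varphi(M)$.

If $R$ is a domain and $J\ne0$ is an ideal, every homomorphism $J\to R$ is multiplication by an element of $R:J=\{f\in\operatorname{Frac}R: fJ\subseteq R\}$, so $\operatorname{tr}_R(J)=J\cdot(R:J)$. For example, a nonzero principal ideal has trace $R$. In our $A$, $A:\mathfrak m=A$ because $x,y$ have no common factor, so $\operatorname{tr}_A(\mathfrak m)=\mathfrak m$. For finitely generated modules over Noetherian rings, $\operatorname{Hom}$ commutes with flat base change, and hence so does the trace.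

**Definition (nearly Gorenstein).** A Noetherian graded ring $R$ with unique graded maximal ideal $\mathfrak N$ is nearly Gorenstein (in the sense of Herzog–Hibi–Stamate) if $R$ is Cohen–Macaulay, has a graded canonical module $\mathrm K_R$, and $\mathfrak N\subseteq\operatorname{tr}_R(\mathrm K_R)$.

Here is a small example. Let $R=k[X,Y]/(X,Y)^2$ with $k$ a field, and $\mathfrak N=(X,Y)R$. Its canonical module $E=\operatorname{Hom}_k(R,k)$ has length $3$ and socle of dimension $1$. It needs $2$ generators, since the socle of $R$ has dimension $2$. So $E/\mathfrak NE\cong k^2\cong\mathfrak N$ as $R$-modules, and $E\to E/\mathfrak NE\cong\mathfrak N\subseteq R$ has image $\mathfrak N$. Thus $R$ is nearly Gorenstein. It is not Gorenstein, since its socle has dimension $2$.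

**Reductions and multiplicity.** An ideal $Q\subseteq I$ is a reduction of $I$ if $I^{n+1}=QI^n$ for some $n$; equivalently $\overline Q=\overline I$. For example $(x^2,y^2)$ is a reduction of $\mathfrak m^2$, because every monomial of degree $4$ in $x,y$ is divisible by $x^2$ or $y^2$. If $\kappa$ is infinite, $I$ has a reduction generated by $2$ elements; we call it a minimal reduction, and it is a parameter ideal because it contains a power of $I$. We have $e(K)=\lim_n 2\ell(A/K^n)/n^2$, ideals with the same integral closure have the same multiplicity, and $e(Q)=\ell(A/Q)$ for a parameter ideal $Q$. Finally $\overline K\,\overline L\subseteq\overline{KL}$.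

**Duality.** Let $Q$ be a parameter ideal. Then $A/Q$ is an Artinian Gorenstein ring, so $\operatorname{Hom}_A(-,A/Q)$ is an exact, length-preserving duality on finitely generated $A/Q$-modules, and $Q:(Q:J)=J$ for every ideal $J\supseteq Q$. It turns socles into minimal generators: $\mu(\operatorname{Hom}(M,A/Q))$ is the dimension of the socle of $M$. Moreover $(Q:J)/Q\cong\operatorname{Hom}_A(A/J,A/Q)$.

For an $\mathfrak m$-primary ideal $L$, the socle of $A/L$ has dimension $\mu(L)-1$. Indeed $A/L$ has projective dimension $2$, and counting ranks, its minimal resolution is $0\to A^{\mu(L)-1}\to A^{\mu(L)}\to A$. So $\operatorname{Tor}_2(\kappa,A/L)$ has dimension $\mu(L)-1$. Computed with the Koszul complex on a regular system of parameters $x,y$, this Tor is $\{z\in A/L: xz=yz=0\}$, the socle.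

**Four published theorems.** The proof uses the following.

* (BS) Briançon–Skoda theorem (Lipman–Sathaye 1981): if $\mathfrak a$ is generated by $d$ elements in a regular local ring, then $\overline{\mathfrak a^{\,n+d-1}}\subseteq\mathfrak a^n$ for $n\ge1$.
* (VV) Valabrega–Valla: if a parameter ideal $Q=(a,b)\subseteq I$ is a reduction of $I$, then the initial forms of $a,b$ in $G(I)_1$ form a regular sequence on $G(I)$ if and only if $Q\cap I^n=QI^{n-1}$ for all $n\ge1$.
* (Z) Zariski: products of integrally closed ideals of $A$ are integrally closed.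
* (HD) Hoskin–Deligne formula (see Huneke–Swanson, *Integral Closure of Ideals, Rings, and Modules*, Ch. 14): if $\kappa$ is infinite and $K$ is an integrally closed $\mathfrak m$-primary ideal, then
$$\ell(A/K)=\sum_T\binom{r_T(K)+1}{2}[\kappa(T):\kappa].\tag{1}$$

In (1), $T$ runs over $A$ and all rings obtained from $A$ by finitely many local quadratic transformations; these are again two-dimensional regular local rings. We write $KT=gK^T$ with $g$ the greatest common divisor of $KT$, and $r_T(K)$ is the order of $K^T$ in $T$. Only finitely many terms are nonzero. For $T=A$ we have $K^A=K$ and $r_A(K)=o(K)$.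

Take $K=(x,y^2)$ as an example. At $T=A$ the order is $1$. At $T=A[x/y]$ localized at $(x/y,y)$, we have $KT=y\,(x/y,\,y)$, so $K^T$ is the maximal ideal of $T$ and $r_T(K)=1$. At every other first quadratic transform, $KT$ is generated by $y$ or by $x$, so $K^T=T$. After one further transformation the maximal ideal of the old $T$ becomes principal, so nothing more contributes. The two contributions are $1+1=2=\ell(A/K)$.

We need three consequences of (HD). If $KT=gK^T$ and $LT=hL^T$, then $KLT=gh\,K^TL^T$, and $K^TL^T$ lies in no height-one prime since neither factor does. So $(KL)^T=K^TL^T$ and $r_T(KL)=r_T(K)+r_T(L)$. Next, $r_A(\mathfrak m)=1$, and $r_T(\mathfrak m)=0$ for $T\neq A$ because $\mathfrak mT$ is principal. Finally, $K^n$ is integrally closed by (Z), so (1) gives $\ell(A/K^n)=\sum_T\frac{n^2r_T(K)^2+n\,r_T(K)}2[\kappa(T):\kappa]$, and comparing leading terms,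
$$e(K)=\sum_Tr_T(K)^2[\kappa(T):\kappa].\tag{2}$$

## 3. Cohen–Macaulayness forces $I^2=QI$

We fix a name for the situation in which everything will be computed.

**Situation ($*$).** $Q=(a,b)$ is a parameter ideal, $Q\subsetneq I$, $I^2=QI$, and $\mu(I)\ge3$. We put $C:=Q:I$.

**Proposition 3.** (i) If $\kappa$ is infinite, $I$ is not a parameter ideal and $\mathcal R'(I)$ is Cohen–Macaulay, then ($*$) holds for every minimal reduction $Q$ of $I$. (ii) If ($*$) holds, then $\mathcal R'(I)$ is Cohen–Macaulay.

*Proof.* **Part (i).** Let $Q=(a,b)$ be a minimal reduction. Since $t^{-1}$ is a nonzerodivisor, $G(I)=\mathcal R'(I)/t^{-1}\mathcal R'(I)$ is Cohen–Macaulay. It has dimension $2$. Since $I^{n+1}=QI^n$ for large $n$, the quotient of $G(I)$ by the initial forms of $a,b$ in degree $1$ vanishes in large degrees, hence has finite length. So these initial forms are a homogeneous system of parameters, and therefore a regular sequence. By (VV), $Q\cap I^2=QI$. On the other hand $Q^2$ is a reduction of $I^2$, so (BS) with $d=2$, $n=1$ gives $I^2\subseteq\overline{Q^2}\subseteq Q$.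 Together, $I^2=Q\cap I^2=QI$. Finally, $I$ is not a parameter ideal, so $\mu(I)\ge3$ and $Q\ne I$.

**Part (ii).** The ideal $Q$ is a reduction of $I$. We have $Q\cap I=Q$, and for $n\ge2$, $I^n=QI^{n-1}\subseteq Q$, so $Q\cap I^n=QI^{n-1}$. By (VV), $G(I)$ has a homogeneous regular sequence of length $2=\dim G(I)$, so it is Cohen–Macaulay. Since $t^{-1}\in\mathfrak N$ is a nonzerodivisor, $\mathcal R'(I)_{\mathfrak N}$ is Cohen–Macaulay, and hence so is $\mathcal R'(I)$. $\square$

## 4. The canonical module and its trace, degree by degree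

Assume ($*$), and write $R'=\mathcal R'(I)$. The aim of this section is to turn "nearly Gorenstein" into two inclusions between ideals of $A$. The tool is the subring $B=A[Qt,t^{-1}]=\mathcal R'(Q)$, over which $R'$ is finite. Let $\mathfrak n$ be the graded maximal ideal of $B$. Since $a,b$ is a regular sequence,
$$B/t^{-1}B=\bigoplus_{n\ge0}Q^n/Q^{n+1}\cong(A/Q)[X,Y],$$
which is Gorenstein because $A/Q$ is. As $t^{-1}\in\mathfrak n$ is a nonzerodivisor, $B_{\mathfrak n}$ is Gorenstein. This part does not involve $I$. It shows that for a parameter ideal $Q$ the ring $\mathcal R'(Q)$ is Gorenstein (both at $\mathfrak n$ and, by the graded version of the same textbook fact, globally), as announced in Section 1.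

**Proposition 4.** Under ($*$), a graded canonical module of $R'$ is $\omega=\bigoplus_{n}K_nt^n\subseteq B$, where
$$K_n=A\ \ (n<0),\qquad K_n=Q^nC\ \ (n\ge0).\tag{3}$$

*Proof.* **Step 1: reduce to a colon ideal.** From $I^2=QI$ we get $I^m=Q^{m-1}I$ for $m\ge1$, so $R'=B+B\cdot It$ is a finite $B$-module. In order to compare localizations, look at $R'/\mathfrak nR'$. It is zero in negative degrees, since these degrees are generated by $t^{-1}$. It is $\kappa$ in degree $0$, a quotient of $I/(Q+\mathfrak mI)$ in degree $1$, and zero in degrees $m\ge2$ because $I^m=Q\,I^{m-1}$. Hence it is a local ring, and $\mathfrak N$ is the only maximal ideal of $R'$ over $\mathfrak n$. So $R'\otimes_BB_{\mathfrak n}$, which is finite over $B_{\mathfrak n}$, is local and equals $R'_{\mathfrak N}$. Both $R'_{\mathfrak N}$ and $B_{\mathfrak n}$ have dimension $3$, $R'_{\mathfrak N}$ is Cohen–Macaulay by Proposition 3, and $B_{\mathfrak n}$ is Gorenstein. So the canonical module of $R'_{\mathfrak N}$ is $\operatorname{Hom}_B(R',B)_{\mathfrak N}$. As $B$ and $R'$ are domains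 with the same fraction field, $\operatorname{Hom}_B(R',B)\cong\omega:=B:R'$, and $\omega\subseteq B$ because $1\in R'$. Since $R'$ and $B$ are graded, so is $\omega$.

**Step 2: compute $K_n$.** By definition $K_n=\{c\in Q^n: cI^m\subseteq Q^{n+m}\text{ for all }m\}$, with $Q^j=A$ for $j\le0$. For $m\le0$ the condition is automatic, and for $m\ge1$ it follows from the case $m=1$, because $I^m=Q^{m-1}I$. So
$$K_n=\{c\in Q^n: cI\subseteq Q^{n+1}\}.$$
For $n<0$ this is $A$. Let $n\ge0$ and write $c=\sum_ic_ia^{n-i}b^i$. For $z\in I$, the isomorphism $Q^n/Q^{n+1}\cong(A/Q)[X,Y]_n$ shows that $cz\in Q^{n+1}$ if and only if $c_iz\in Q$ for all $i$. Hence $c\in K_n$ if and only if all $c_i\in Q:I=C$, that is, $K_n=Q^nC$. $\square$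

**Proposition 5.** Under ($*$), $t^{-1}\in\operatorname{tr}(\omega)$, and
$$\operatorname{tr}(\omega)_0=C+(I:C),\qquad \operatorname{tr}(\omega)_1=\big(I\cap(I^2:C)\big)+C(I:C)+QC.\tag{4}$$
Consequently $R'$ is nearly Gorenstein if and only if both of the following hold:
$$\mathfrak m\subseteq C+(I:C),\tag{5}$$
$$I\subseteq\big(I\cap(I^2:C)\big)+C(I:C)+QC.\tag{6}$$

*Proof.* **Step 1: compute $R':\omega$.** We have $\operatorname{tr}(\omega)=\omega\cdot(R':\omega)$. Since $K_{-1}=A$, $t^{-1}\in\omega$, so $R':\omega\subseteq tR'$, and $R':\omega=\bigoplus_nU_nt^n$ with $U_n=\{x: xK_m\subseteq I^{n+m}\text{ for all }m\}$. We claim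
$$U_n=I^{n-1}\cap(I^n:C).\tag{7}$$
The case $m=-1$ says $x\in I^{n-1}$ and the case $m=0$ says $xC\subseteq I^n$. These two imply the rest. For $m\le-1$, $xA\subseteq I^{n-1}\subseteq I^{n+m}$. For $m\ge0$, $xQ^mC\subseteq Q^mI^n\subseteq I^{n+m}$ (also when $n\le0$, since then $Q^m\subseteq I^m\subseteq I^{n+m}$). In particular $U_n=A$ for $n\le0$, $U_1=I:C$, and $U_2=I\cap(I^2:C)$. For $k\ge2$, (7) gives $U_k\subseteq I:C$, and for $k\ge 3$ it gives $U_k\subseteq U_2$.

**Step 2: multiply.** We have $\operatorname{tr}(\omega)_n=\sum_mK_mU_{n-m}$. In degree $0$, the terms with $m\ge0$ are $Q^mC$, with sum $C$. The terms with $m\le-1$ are $U_{-m}\subseteq I:C$, with equality for $m=-1$. In degree $1$, the terms with $m\ge1$ are $Q^mC$, with sum $QC$. The term $m=0$ is $C(I:C)$, and the terms with $m\le-1$ are $U_{1-m}\subseteq U_2$, with equality for $m=-1$. In degree $-1$ we find $K_{-1}U_0=A$, so $t^{-1}\in\operatorname{tr}(\omega)$.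

**Step 3: the criterion.** By Proposition 3, $R'$ is Cohen–Macaulay. Any graded canonical module $\mathrm K$ satisfies $\mathrm K_{\mathfrak N}\cong\omega_{\mathfrak N}$, because canonical modules of local rings are unique up to isomorphism. Traces localize, so $\operatorname{tr}(\mathrm K)_{\mathfrak N}=\operatorname{tr}(\omega)_{\mathfrak N}$. The inclusion $\mathfrak N\subseteq\operatorname{tr}(\mathrm K)$ can be tested at $\mathfrak N$, because $(\mathfrak N+\operatorname{tr}(\mathrm K))/\operatorname{tr}(\mathrm K)$ is finitely generated and graded; the same holds for $\omega$. So $R'$ is nearly Gorenstein if and only if $\mathfrak N\subseteq\operatorname{tr}(\omega)$. Since $\mathfrak N$ is generated by $\mathfrak m$, $It$ and $t^{-1}$, this means (5) and (6). $\square$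

Note that $\mathfrak N\subseteq\operatorname{tr}(\omega)$ has one condition in degree $0$ and one in degree $1$.

## 5. Four ideals by hand, and the limits of degree zero

Let $x,y$ be a regular system of parameters. We use $\operatorname{gr}_{\mathfrak m}(A)=\kappa[X,Y]$ and speak of initial forms.

*The ideal $I=\mathfrak m^2$.* Take $Q=(x^2,y^2)$. Then $\mathfrak m^3=Q\mathfrak m$, so $I^2=QI$, and $\mu(I)=3$. From $\mathfrak m\cdot\mathfrak m^2\subseteq Q$ and $I\neq Q$ we get $C=\mathfrak m$, and $I:C=\mathfrak m$. So (5) holds, and (6) holds because $C(I:C)=\mathfrak m^2$. The ring $\mathcal R'(\mathfrak m^2)$ is nearly Gorenstein.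

*The ideal $I=(x^2,y^2)^2$.* Write $u=x^2$, $v=y^2$, $Q_0=(u,v)$, so $I=(u^2,uv,v^2)$. Take $Q=(u^2,v^2)$. Since $(uv)^2=u^2v^2\in Q^2$, we have $I^2=QI$. As $u,v$ is a regular sequence, $\bigoplus Q_0^n/Q_0^{n+1}$ is a polynomial ring over $A/Q_0$, so $\mu(I)=3$ and $Q_0^2:Q_0=Q_0$. If $cuv=pu^2+qv^2$, then $u\mid q$, say $q=uq'$, so $cv=pu+q'uv\cdot 0+q'v^2$; that is, $v(c-q'v)=pu$, whence $c-q'v\in(u)$ and $c\in(u,v)$. Conversely $u,v\in C$, so $C=Q_0$ and $I:C=Q_0$. Then $C+(I:C)=Q_0\neq\mathfrak m$ and (5) fails.

So the degree-$0$ condition does exclude some ideals that are not integrally closed. The first thing one would try is to show that (5) alone forces $I=\overline I$. It is the simpler condition, and it only involves $C$ and $I:C$. Here is where that breaks.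

*The ideal $I=(x^3,y^3,x^2y^2)$.* Take $Q=(x^3,y^3)$. Since $x^4y^4=x^3y^3\cdot xy\in Q^2$, we have $I^2=QI$. Next, $\mu(I)=3$. Suppose $c_1x^3+c_2y^3+c_3x^2y^2\in\mathfrak mI$. Modulo $\mathfrak m^4$ we get $c_1,c_2\in\mathfrak m$. Then $c_3x^2y^2\in\mathfrak mI$, and modulo $\mathfrak m^5$ the ideal $\mathfrak mI$ is spanned by $x^4,x^3y,xy^3,y^4$, so $c_3\in\mathfrak m$. So ($*$) holds. As $x\cdot x^2y^2$ and $y\cdot x^2y^2$ lie in $Q$, we get $C=\mathfrak m$, and (5) holds *for the trivial reason that $C=\mathfrak m$*. Yet $I$ is not integrally closed: $(x^2y)^3=(x^3)^2y^3\in I^3$, so $x^2y\in\overline I$, while the degree-$3$ initial forms of elements of $I$ are combinations of $X^3,Y^3$, so $x^2y\notin I$.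

Condition (6), on the other hand, fails here. We have $I^2:\mathfrak m\subseteq\mathfrak m^5$ and $QC\subseteq\mathfrak m^4$. If $h\in I:\mathfrak m$ had order $\leq2$, its order would be $2$ because $\mathfrak mh\subseteq I\subseteq\mathfrak m^3$. Its initial form $H$ would then satisfy $XH,YH\in\langle X^3,Y^3\rangle$. The first gives $H=\alpha X^2$ with $\alpha\in\kappa$, $\alpha\ne0$, and then $YH=\alpha X^2Y$ is not allowed. So $I:\mathfrak m\subseteq\mathfrak m^3$ and $C(I:C)\subseteq\mathfrak m^4$. The right side of (6) lies in $\mathfrak m^4$, and $x^3\in I$ does not.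

*The ideal $J=(x^2,xy^2,y^3)$.* Take $Q=(x^2,y^3)$. Since $(xy^2)^2=x^2y^3\cdot y\in Q^2$, we have $J^2=QJ$. The initial form argument gives $\mu(J)=3$: if $c_1x^2+c_2xy^2+c_3y^3\in\mathfrak mJ$, then $c_1\in\mathfrak m$ modulo $\mathfrak m^3$. Modulo $\mathfrak m^4$, both $\mathfrak mJ$ and $c_1x^2$ contribute only $X^3,X^2Y$ in degree $3$, so $c_2,c_3\in\mathfrak m$. Again $C=\mathfrak m$, and (5) holds. Condition (6) fails as before: $J^2:\mathfrak m\subseteq\mathfrak m^3$, $QC\subseteq\mathfrak m^3$, and no $h$ of order $1$ lies in $J:\mathfrak m$, because $XH$ and $YH$ would both have to be multiples of $X^2$ by scalars. So the right side of (6) lies in $\mathfrak m^3$, and $x^2\in J$ does not.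

This $J$ is integrally closed. Let $z\in\overline J$. As $J\subseteq\mathfrak m^2$, also $z\in\mathfrak m^2$ ($\mathfrak m^2$ is integrally closed, see Lemma 8), so $z\equiv cxy+dy^2$ modulo $x^2$. In the discrete valuation ring $A/(x)$ the image of $z$ lies in $(\bar y^3)$, so $d\in\mathfrak m$ and $dy^2\in J$. So $cxy\in\overline J$. If $c$ were a unit, then $(x^2,xy,y^3)\subseteq\overline J$ would have the multiplicity of $J$, namely $\ell(A/(x^2,y^3))=6$. But $(xy,x^2+y^3)$ is a reduction of $(x^2,xy,y^3)$ (shown in Section 10), so its multiplicity is $\ell(A/(xy,x^2+y^3))=\ell(A/(x,y^3))+\ell(A/(y,x^2))=5$. Hence $c\in\mathfrak m$ and $cxy\in(x^2,xy^2)\subseteq J$. So the list in Theorem 1 does not contain all integrally closed ideals for which (5) holds.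

The lesson is precise: when $C=\mathfrak m$, condition (5) is empty and all information sits in degree $1$. This suggests sorting ideals by where $C$ sits. There will be three cases.

* $\mathfrak mC\subseteq I$. Then a length count gives $I=\mathfrak m^\ell$.
* $C=\mathfrak m$. Then (6) produces an element $h$ of order $o(I)-1$ with $\mathfrak mh\subseteq I$, and the syzygies of $I$ show that $C=\mathfrak m$ is only compatible with $o(I)=2$.
* Neither. Then (5) pins down $I$ so tightly that it turns out to have $C=\mathfrak m$, a contradiction.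

## 6. How $I$ and $C$ determine each other's invariants

**Lemma 6.** Under ($*$):

(a) $I\subseteq C\subseteq\mathfrak m$.

(b) $e(I)=\ell(A/Q)=\ell(A/I)+\ell(A/C)$.

(c) $a,b$ is part of a minimal generating set of $I$.

(d) $\mu(C)=\mu(I)-1$ and $Q\subseteq\mathfrak mC$.

(e) $I\subseteq\mathfrak m^2$.

*Proof.* (a) $I\not\subseteq Q$ gives $C\ne A$, and $I^2\subseteq Q$ gives $I\subseteq C$.

(b) $Q$ is a reduction of $I$, so $e(I)=e(Q)=\ell(A/Q)$. By duality $I=Q:C$ and $I/Q\cong\operatorname{Hom}(A/C,A/Q)$, of length $\ell(A/C)$.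

(c) Otherwise, after changing generators of $Q$, $a\in(b)+\mathfrak mI$. Then $I^2=QI\subseteq bI+\mathfrak mI^2$, and Nakayama's lemma gives $I^2=bI\subseteq(b)$. This is impossible, because $I^2$ is $\mathfrak m$-primary and $A$ has dimension $2$.

(d) By (c), $\mu(I/Q)=\mu(I)-2$. Since $I/Q\cong\operatorname{Hom}(A/C,A/Q)$, $\mu(I/Q)$ is the socle dimension of $A/C$, which is $\mu(C)-1$. So $\mu(C)=\mu(I)-1$. Similarly $C/Q\cong\operatorname{Hom}(A/I,A/Q)$, so $\mu(C/Q)$ is the socle dimension of $A/I$, namely $\mu(I)-1=\mu(C)$. Thus $C/(Q+\mathfrak mC)$ and $C/\mathfrak mC$ have the same dimension, that is, $Q\subseteq\mathfrak mC$.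

(e) If $I$ contained an element $x$ of order $1$, then $A/(x)$ would be a discrete valuation ring, $I/(x)$ would be principal, and $\mu(I)\le2$. $\square$

By (b), $\ell(A/C)=e(I)-\ell(A/I)$ does not depend on the choice of $Q$. We use this in Section 9.

**Lemma 7.** Let $L\subseteq\mathfrak m^2$ be $\mathfrak m$-primary with $\mu(L)=3$ and $(L:\mathfrak m)\not\subseteq\mathfrak m^2$. Then $L=(x^2,xy,y^N)$ for some regular system of parameters $x,y$ and some $N\ge2$.

*Proof.* Since $L\neq\mathfrak m,A$, $L:\mathfrak m\ne A$. Take $x\in(L:\mathfrak m)\setminus\mathfrak m^2$; then $x\in\mathfrak m$, and we complete it to a regular system of parameters $x,y$. The elements $x^2,xy\in L$ are linearly independent modulo $\mathfrak m^3\supseteq\mathfrak mL$, so they belong to a minimal generating set and $L=(x^2,xy,p)$. As $L$ is $\mathfrak m$-primary, $p\notin(x)$. In the discrete valuation ring $A/(x)$ we read off $p=uy^N+xq$ with $u$ a unit, and $p\in\mathfrak m^2$ forces $N\ge2$. Then $xq=p-uy^N\in\mathfrak m^2$, so $q\in\mathfrak m$ and $xq\in(x^2,xy)$. Hence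 $L=(x^2,xy,y^N)$. $\square$

**Lemma 8.** The ideals $\mathfrak m^\ell$ $(\ell\geq 1)$ and $(x^2,xy,y^N)$ $(N\ge2)$ are integrally closed.

*Proof.* Since $\operatorname{gr}_{\mathfrak m}(A)$ is a domain, $o$ is additive on products. Let $z^n+c_1z^{n-1}+\dots+c_n=0$ with $c_i\in\mathfrak m^{\ell i}$, and suppose $o(z)=s<\ell$. Then $o(c_iz^{n-i})\ge\ell i+s(n-i)>sn=o(z^n)$ for all $i\ge1$, a contradiction. So $\mathfrak m^\ell$ is integrally closed.

Let $L=(x^2,xy,y^N)$ and $z\in\overline L\subseteq\mathfrak m^2$. Then $z\equiv cy^2$ modulo $(x^2,xy)$. In $A/(x)$ the image of $z$ is integral over $(\bar y^N)$, hence lies in it, since ideals of a discrete valuation ring are integrally closed. So $cy^2=dy^N+xe$. Here $xe\in\mathfrak m^2$, so $e\in\mathfrak m$ and $xe\in(x^2,xy)$. Hence $z\in L$. $\square$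

For the next three sections, let $\kappa$ be infinite, $I$ not a parameter ideal and $\mathcal R'(I)$ nearly Gorenstein. Choose a minimal reduction $Q$. By Proposition 3, ($*$) holds, and by Proposition 5, (5) and (6) hold.

## 7. Case 1, $\mathfrak mC\subseteq I$: a length count forces $I=\mathfrak m^\ell$

This case uses only ($*$) and the infinite residue field, not (5) or (6). The plan is to compute $e(I)$ in two ways, from (2) and from Lemma 6(b), and to see that no slack is left.

**Step 1: replace $\mathfrak mC$ by an integrally closed ideal with the same multiplicity as $I$.** Put $D=\overline C$. By Lemma 6(d) and the hypothesis, $Q\subseteq\mathfrak mC\subseteq I$. As $Q$ is a reduction of $I$, the three ideals have the same integral closure. Since $\mathfrak mC\subseteq\mathfrak mD\subseteq\overline{\mathfrak mC}$ and $\mathfrak mD$ is integrally closed by (Z), that closure is $\mathfrak mD$. Therefore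
$$I\subseteq\mathfrak mD,\qquad e(I)=e(\mathfrak mD).$$

**Step 2: express everything through the orders $r_T(D)$.** Let $r=o(D)$; since $C\subseteq\mathfrak m$, also $D\subseteq\mathfrak m$ and $r\ge1$. Put $d_T=[\kappa(T):\kappa]$ and
$$E=\sum_{T\ne A}d_Tr_T(D)^2,\qquad S=\sum_{T\neq A}d_Tr_T(D)\ge0 .$$
Multiplying by $\mathfrak m$ raises the order at $A$ by $1$ and changes no other $r_T$. So (2) and (1) give
$$e(I)=e(\mathfrak mD)=(r+1)^2+E,\tag{8}$$
$$\ell(A/I)\ge\ell(A/\mathfrak mD)=\frac{(r+1)(r+2)}2+\frac{E+S}2,\tag{9}$$
$$\ell(A/C)\ge\ell(A/D)=\frac{r(r+1)}2+\frac{E+S}2.\tag{10}$$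

**Step 3: compare.** Note that $\frac{(r+1)(r+2)}2+\frac{r(r+1)}2=(r+1)^2$. Adding (9) and (10) and using Lemma 6(b),
$$(r+1)^2+E=e(I)=\ell(A/I)+\ell(A/C)\ge(r+1)^2+E+S.$$
So $S=0$ and the inequalities in (9) and (10) are equalities, which gives $I=\mathfrak mD$ and $C=D$. As $S=0$, all $r_T(D)$ with $T\ne A$ vanish, so $E=0$ and $\ell(A/D)=\binom{r+1}2=\ell(A/\mathfrak m^r)$. Since $D\subseteq\mathfrak m^r$, we get $D=\mathfrak m^r$ and $I=\mathfrak m^{r+1}$ with $r+1\ge2$.

## 8. Case 2, $C=\mathfrak m$: degree one and the syzygies of $I$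

By Lemma 6(d), $\mu(I)=3$. Let $s=o(I)$, so $s\ge2$ by Lemma 6(e).

**Step 1: use (6) to find $h\in I:\mathfrak m$ with $o(h)=s-1$.** Here $QC\subseteq\mathfrak mI$, so (6) and Nakayama's lemma give
$$I=\big(I\cap(I^2:\mathfrak m)\big)+\mathfrak m(I:\mathfrak m).$$
Since $I^2\subseteq\mathfrak m^{2s}$, we have $I^2:\mathfrak m\subseteq\mathfrak m^{2s-1}\subseteq\mathfrak m^{s+1}$, using $s\ge2$. As $I\not\subseteq\mathfrak m^{s+1}$, the other summand satisfies $\mathfrak m(I:\mathfrak m)\not\subseteq\mathfrak m^{s+1}$. So some $h\in I:\mathfrak m$ has $o(h)\le s-1$. From $\mathfrak mh\subseteq I\subseteq\mathfrak m^s$ we get $o(h)\ge s-1$, so $o(h)=s-1$.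

**Step 2: finish when $s=2$.** Then $h\notin\mathfrak m^2$, and Lemma 7 gives $I=(x^2,xy,y^N)$ with $N\ge2$.

It remains to exclude $s\ge3$. The idea is that $h$ determines two of the three generators of $I$, hence its syzygies, and that the syzygies determine $C$.

**Step 3: for $s\ge3$, find the generators and syzygies of $I$.** Let $x,y$ be a regular system of parameters. For $\alpha,\beta$ not both in $\mathfrak m$, the element $(\alpha x+\beta y)h$ has order $s$. So $xh,yh\in I$ are linearly independent modulo $\mathfrak m^{s+1}\supseteq\mathfrak mI$, and $I=(xh,yh,p)$ for some $p$. Since $p\in\mathfrak m^s$, we can write $p=ux+vy$ with $u,v\in\mathfrak m^{s-1}$. As $I$ is $\mathfrak m$-primary, $h$ and $p$ have no common prime factor.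

Let $\alpha xh+\beta yh+\gamma p=0$. Then $h\mid\gamma p$, so $h\mid\gamma$. Write $\gamma=-\gamma'h$ and cancel $h$: $\alpha x+\beta y=\gamma'(ux+vy)$, that is, $(\alpha-\gamma'u)x+(\beta-\gamma'v)y=0$. Hence $(\alpha-\gamma'u,\beta-\gamma'v)=\delta(y,-x)$ for some $\delta$, and
$$(\alpha,\beta,\gamma)=\delta\,(y,-x,0)+\gamma'\,(u,v,-h).$$
So the syzygies of $(xh,yh,p)$ are generated by $(y,-x,0)$ and $(u,v,-h)$.

**Step 4: read off $C$ and get a contradiction.** By Lemma 6(c) there is a minimal generating set $q_1,q_2,q_3$ of $I$ with $Q=(q_1,q_2)$. Let $M$ be the $3\times3$ matrix whose rows express $xh,yh,p$ in terms of $q_1,q_2,q_3$. It is invertible, because both triples are bases of $I/\mathfrak mI$. The syzygies of $(q_1,q_2,q_3)$ are therefore the rows $(\alpha,\beta,\gamma)M$ with $(\alpha,\beta,\gamma)$ a syzygy of $(xh,yh,p)$. Let $(\lambda_1,\lambda_2,\lambda_3)$ be the third column of $M$.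

Now $C=Q:I=Q:q_3$, and an element $c$ lies in $Q:q_3$ exactly when it is the third coordinate of a syzygy of $(q_1,q_2,q_3)$. Hence
$$C=(\lambda_1y-\lambda_2x,\ \lambda_1u+\lambda_2v-\lambda_3h).\tag{11}$$
Since $u,v,h\in\mathfrak m^{s-1}\subseteq\mathfrak m^2$, we have $C\subseteq(\lambda_1y-\lambda_2x)+\mathfrak m^2$. The image of $C$ in $\mathfrak m/\mathfrak m^2$ has dimension at most $1$, so $C\ne\mathfrak m$. This contradicts the case hypothesis, so $s=2$.

## 9. Case 3, $\mathfrak mC\not\subseteq I$ and $C\neq\mathfrak m$: impossible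

Only (5) is used here, together with ($*$).

**Step 1: use (5) to find parameters $x\in C$ and $y\in I:C$.** Since $\mathfrak mC\not\subseteq I$, neither $I:C=A$ nor $I:C=\mathfrak m$ is possible. So $I:C\subsetneq\mathfrak m$, and (5) reads $\mathfrak m=C+(I:C)$. If $C\subseteq\mathfrak m^2$, Nakayama's lemma would give $I:C=\mathfrak m$, a contradiction. So there is $x\in C\setminus\mathfrak m^2$, and $A/(x)$ is a discrete valuation ring. Because $x\in C\ne\mathfrak m$, the image of $C$ in $A/(x)$ is not the maximal ideal, hence lies in its square. By $\mathfrak m=C+(I:C)$, the image of $I:C$ must be the maximal ideal of $A/(x)$. So there is $y\in I:C$ such that $x,y$ is a regular system of parameters. Consequently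
$$xy\in C(I:C)\subseteq I .$$
Also $C\supseteq(x)$ is $\mathfrak m$-primary, so $C=(x,y^k)$ with $k\ge2$. Thus $\mu(C)=2$, and $\mu(I)=3$ by Lemma 6(d).

**Step 2: show that $I=(xy,x^\alpha,y^\beta)$ for some $\alpha,\beta\ge1$.** Let $(\bar x^\alpha)$ and $(\bar y^\beta)$ be the images of $I$ in the discrete valuation rings $A/(y)$ and $A/(x)$. Put $L=(xy,x^\alpha,y^\beta)$.

First, $I\subseteq L$. Let $z\in I$ and write $z=cy^\beta+xf$. Modulo $y$ this gives $\bar x\bar f\in(\bar x^\alpha)$, so $f\in(x^{\alpha-1},y)$, and $z\in L$.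

Second, $\mathfrak mL\subseteq I$. There is $z\in I$ of the form $z=x^\alpha+yf'$, and $xz=x^{\alpha+1}+xyf'$ with $xy\in I$, so $x^{\alpha+1}\in I$. Likewise $y^{\beta+1}\in I$. The remaining generators of $\mathfrak mL$ are multiples of $xy$.

So $(xy)+\mathfrak mL\subseteq I\subseteq L$, and the $\kappa$-space $L/((xy)+\mathfrak mL)$ is spanned by $x^\alpha,y^\beta$. Suppose $I\ne L$. Then $I=(xy)+\mathfrak mL+(w)$ with $w=\eta x^\alpha+\theta y^\beta$. The image of $I$ in $A/(y)$ is $(\bar x^\alpha)$, while that of $(xy)+\mathfrak mL$ lies in $(\bar x^{\alpha+1})$, so $\eta$ is a unit. In the same way, looking in $A/(x)$, $\theta$ is a unit. Then $xw=\eta x^{\alpha+1}+\theta xy^\beta$ shows $x^{\alpha+1}\in(xy,w)$, and $yw$ shows $y^{\beta+1}\in(xy,w)$. So $\mathfrak mL\subseteq(xy,w)$ and $I=(xy,w)$, contradicting $\mu(I)=3$. Hence $I=L$.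

**Step 3: find a second reduction of $I$, for which the colon ideal is easy.** By Lemma 6(e), $I\subseteq\mathfrak m^2$, so $\alpha,\beta\ge2$. Let $Q'=(xy,\,x^\alpha+y^\beta)$, so that $I=Q'+(x^\alpha)$. Then
$$x^{2\alpha}=x^\alpha(x^\alpha+y^\beta)-xy\cdot x^{\alpha-1}y^{\beta-1},$$
and $x^{\alpha-1}y^{\beta-1}\in(xy)\subseteq I$ since $\alpha,\beta\geq2$. So $x^{2\alpha}\in Q'I$ and $I^2=Q'I$. Thus $Q'$ is a reduction of $I$, is a parameter ideal, and $e(I)=\ell(A/Q')$.

**Step 4: compare lengths.** We have $x\cdot x^\alpha=x(x^\alpha+y^\beta)-xy\cdot y^{\beta-1}\in Q'$ and $y\cdot x^\alpha\in Q'$, while $x^\alpha\notin Q'$ because $\mu(I)=3$. So $\ell(I/Q')=1$ and $e(I)=\ell(A/I)+1$. Comparing with Lemma 6(b) for the original $Q$, we get $\ell(A/C)=1$, that is, $C=\mathfrak m$. This contradicts the case hypothesis.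

So Case 3 does not occur, and Cases 1 and 2 give exactly the listed ideals. These are integrally closed by Lemma 8. This proves Theorem 1, and with it the conjecture. $\blacksquare$

## 10. The listed ideals are nearly Gorenstein

We now prove the "if" part of Theorem 2. The residue field is arbitrary: Proposition 3(ii), Propositions 4 and 5, and Lemma 6 need only ($*$). So for each listed ideal we exhibit $Q$, check ($*$), find $C$, and verify (5) and (6). Let $x,y$ be a regular system of parameters.

**Step 1: $I=\mathfrak m^\ell$ with $\ell\ge2$.** Take $Q=(x^\ell,y^\ell)$. A monomial of degree $2\ell-1$ in $x,y$ is divisible by $x^\ell$ or by $y^\ell$, so $\mathfrak m^{2\ell-1}=Q\mathfrak m^{\ell-1}$. Multiplying by $\mathfrak m$ gives $I^2=QI$. Since $\mu(I)=\ell+1\ge3$, ($*$) holds. Next, $\mathfrak m^{\ell-1}I=\mathfrak m^{2\ell-1}\subseteq Q$, so $\mathfrak m^{\ell-1}\subseteq C$. By Lemma 6(b),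
$$\ell(A/C)=\ell^2-\binom{\ell+1}2=\binom\ell2=\ell(A/\mathfrak m^{\ell-1}),$$
so $C=\mathfrak m^{\ell-1}$. Then $I:C=\mathfrak m$, because $o$ is additive. So (5) holds, and (6) holds since $C(I:C)=\mathfrak m^\ell=I$.

**Step 2: $I=(x^2,xy,y^N)$ with $N\ge2$.** First, $\mu(I)=3$. For $N=2$ this is $\mathfrak m^2$. Let $N\ge3$ and $c_1x^2+c_2xy+c_3y^N\in\mathfrak mI$. Since $\mathfrak mI\subseteq\mathfrak m^3$, reduction modulo $\mathfrak m^3$ shows $c_1,c_2\in\mathfrak m$. Reduction modulo $x$ gives $\bar c_3\bar y^N\in(\bar y^{N+1})$, so $c_3\in\mathfrak m$.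

Take $Q=(xy,x^2+y^N)$. Then $I=Q+(x^2)$ and
$$x^4=x^2(x^2+y^N)-xy\cdot xy^{N-1}\in QI,$$
so $I^2=QI$. In particular $Q$ is a reduction of $I$ and a parameter ideal, and ($*$) holds. Since $x^3=x(x^2+y^N)-xy\cdot y^{N-1}\in Q$ and $x^2y\in Q$, we have $\mathfrak mI\subseteq Q$, so $C=\mathfrak m$ and (5) holds. Finally $x\in I:\mathfrak m$, and $y^{N-1}\in I:\mathfrak m$ because $xy^{N-1},y^N\in I$. Hence $x\cdot x$, $y\cdot x$ and $y\cdot y^{N-1}$ lie in $C(I:C)$, and (6) holds.

By Proposition 5, $\mathcal R'(I)$ is nearly Gorenstein in both cases.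

## 11. Arbitrary residue fields, and the failure of Gorensteinness

**Step 1: pass to an infinite residue field.** For the "only if" part of Theorem 2, suppose $\mathcal R'(I)$ is nearly Gorenstein and $I$ is not a parameter ideal, so $\mu(I)\ge3$. If $\kappa$ is infinite, use Theorem 1. In general let $A'=A[X]_{\mathfrak mA[X]}$. It is faithfully flat over $A$ with maximal ideal $\mathfrak mA'$, so it is a two-dimensional regular local ring, with infinite residue field $\kappa(X)$. By flatness $I^n\otimes_AA'=I^nA'$, so $\mathcal R'(IA')=\mathcal R'(I)\otimes_AA'$, and its graded maximal ideal is $\mathfrak N'=\mathfrak N\mathcal R'(IA')$.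

We check that $\mathcal R'(IA')$ is nearly Gorenstein. The map $\mathcal R'(I)_{\mathfrak N}\to\mathcal R'(IA')_{\mathfrak N'}$ is flat and local, and its closed fibre is the field $\kappa(X)$. So Cohen–Macaulayness passes up, and the canonical module base-changes to the canonical module (Bruns–Herzog, Thm. 3.3.14). Therefore $\mathcal R'(IA')$ is Cohen–Macaulay, and $\mathrm K_{\mathcal R'(I)}\otimes_AA'$ is a graded canonical module for it. Since trace commutes with flat base change, the trace of this module is $\operatorname{tr}(\mathrm K_{\mathcal R'(I)})\mathcal R'(IA')\supseteq\mathfrak N\mathcal R'(IA')=\mathfrak N'$.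

**Step 2: descend the list.** Since $\mu(IA')=\mu(I)\ge3$, $IA'$ is not a parameter ideal, and Theorem 1 applies to it. If $IA'=\mathfrak m^\ell A'$ with $\ell\ge2$, then $I=IA'\cap A=\mathfrak m^\ell A'\cap A=\mathfrak m^\ell$ by faithful flatness.

Otherwise $IA'=(x'^2,x'y',y'^N)$ with $x',y'$ a regular system of parameters of $A'$ and $N\ge2$. By Section 10, $\mu(I)=\mu(IA')=3$, and $I\subseteq\mathfrak m^2A'\cap A=\mathfrak m^2$. By flatness $(I:\mathfrak m)A'=IA':\mathfrak mA'$, which contains $x'\notin\mathfrak m^2A'$. So $(I:\mathfrak m)\not\subseteq\mathfrak m^2$, and Lemma 7, applied in $A$, gives $I=(x^2,xy,y^{N'})$ with $x,y\in A$ and $N'\ge2$. So $I$ is on the list, and it is integrally closed by Lemma 8.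

**Step 3: $\mathcal R'(I)$ is never Gorenstein.** A Gorenstein $\mathcal R'(I)$ would have trace equal to the whole ring and so would be nearly Gorenstein. Hence $I$ would be on the list. For the listed ideals take the $Q$ and $C$ of Section 10, so $C=\mathfrak m^{\ell-1}$ for $I=\mathfrak m^\ell$ and $C=\mathfrak m$ for $I=(x^2,xy,y^N)$. In both cases $C\subseteq\mathfrak m$ and $C\not\subseteq I$, so $I:C\subseteq\mathfrak m$ and, by (4), $\operatorname{tr}(\omega)_0=C+(I:C)\subseteq\mathfrak m$. So $\operatorname{tr}(\omega)\ne\mathcal R'(I)$, and since $\operatorname{tr}(\omega)$ is graded, it lies in $\mathfrak N$. But if $\mathcal R'(I)$ were Gorenstein, $\omega_{\mathfrak N}$ would be free of rank $1$ and $\operatorname{tr}(\omega)_{\mathfrak N}$ would be the whole local ring, a contradiction. This completes the proof of Theorem 2. $\blacksquare$
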